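# Relations beyond quadrics in the toric ideals of symmetric strongly shifted ideals

## 1. Seven monomials on a hexagon

Let $K$ be a field. In three variables take the seven monomials
$$a_1=x_1^2x_2,\quad a_2=x_1x_2^2,\quad a_3=x_2^2x_3,\quad a_4=x_2x_3^2,\quad a_5=x_1x_3^2,\quad a_6=x_1^2x_3,\quad c=x_1x_2x_3 .$$
Their exponent vectors are $(1,1,1)$ for $c$ and $(1,1,1)+h_i$ for $a_i$, where
$$h_1=(1,0,-1),\ h_2=(0,1,-1),\ h_3=(-1,1,0),\ h_4=(-1,0,1),\ h_5=(0,-1,1),\ h_6=(1,-1,0).$$
The $h_i$ are the corners of a hexagon in the plane of vectors with sum zero, listed in cyclic order (indices modulo $6$). One reads off $h_i+h_{i+2}=h_{i+1}$ and $h_i+h_{i+3}=0$, so the monomials satisfy nine quadratic relations: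
$$a_ia_{i+2}=c\,a_{i+1}\ (\text{six of them}),\qquad a_ia_{i+3}=c^2\ (\text{three of them}).\tag{1}$$
There are relations of higher degree too, for instance $a_1a_3a_5=c^3$. This one is a consequence of (1): if we now read $a_i,c$ as independent variables,
$$a_1a_3a_5-c^3=(a_1a_3-c\,a_2)\,a_5+c\,(a_2a_5-c^2).$$

In fact every polynomial relation follows from the nine quadrics. Take any monomial in the variables $a_i,c$. If it contains two $a$'s at distance $2$ or $3$ on the hexagon, replace their product by the other side of (1). The total degree stays the same and the exponent of $c$ goes up, so this stops. At the end any two $a$'s that occur are equal or neighbors, and since no three corners of a hexagon are pairwise neighbors, the monomial has the form $c^p a_i^q a_{i+1}^r$. Its exponent vector in $x_1,x_2,x_3$ is $k(1,1,1)+qh_i+rh_{i+1}$ with $k=p+q+r$. The vector $qh_i+rh_{i+1}$ determines which corners occur and how often: for $q,r>0$ and $i=1,\dots,6$ its sign pattern is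
$$(+,+,-),\ (-,+,-),\ (-,+,+),\ (-,-,+),\ (+,-,+),\ (+,-,-),$$
six different patterns; if exactly one of $q,r$ is positive the vector is a positive multiple of one $h_i$ and has exactly one zero entry, and these six patterns are different too. So two monomials in the $a_i,c$ with the same value in $x_1,x_2,x_3$ reduce to the same normal form, and their difference lies in the ideal generated by the quadrics (1). Since all relations are combinations of such differences (we recall why in Section 3), the quadrics generate everything.

What did this set of monomials have going for it? It is stable under permuting the variables, and it is stable under making a monomial "more balanced": if $x_j$ has a larger exponent than $x_i$, then multiplying by $x_i/x_j$ stays in the set. Is that enough to force quadratic relations?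

## 2. Symmetric strongly shifted ideals and their toric ideals

Let $R=K[x_1,\dots,x_n]$ with the symmetric group $\mathfrak S_n$ permuting the variables, and $\mathfrak m=(x_1,\dots,x_n)$. Put
$$\mathcal P_n=\{\lambda\in\mathbb Z^n:\ 0\le\lambda_1\le\lambda_2\le\dots\le\lambda_n\},$$
and for an $\mathfrak S_n$-fixed monomial ideal $I$ let $\mathcal P(I)=\{\lambda\in\mathcal P_n:\ x^\lambda\in I\}$.

**Definition (sssi).** An $\mathfrak S_n$-fixed monomial ideal $I\subset R$ is a *symmetric strongly shifted ideal*, or *sssi*, if for every $\lambda\in\mathcal P(I)$ and all $1\le i<j\le n$ with $\lambda_i<\lambda_j$ one has $x^\lambda(x_i/x_j)\in I$.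

The ideal generated by the seven monomials of Section 1 is an example (Lemma 2 below makes the check automatic). The ideal generated by $x_1^2,x_2^2,x_3^2$ is not one: from $x_3^2$ the rule demands $x_1x_3$.

**Definition (toric ideal).** Let $G(I)$ be the set of minimal monomial generators of $I$. The ideal is *equigenerated* if all of $G(I)$ has the same degree. The *toric ideal* of $G(I)$ is the kernel of
$$K[T_m:\ m\in G(I)]\to R,\qquad T_m\mapsto m.$$
It is *quadratic* if it is generated by elements of degree $2$ in the variables $T_m$.

All ideals are assumed nonzero and proper, so an equigenerated ideal is generated in some degree $d>0$. In that case the toric ideal is the defining ideal of the fiber cone $\mathcal F(I)=\bigoplus_{k\ge0}I^k/\mathfrak mI^k$: the ideal $I^k$ is generated in degree $kd$, everything in $I^k$ of larger degree lies in $\mathfrak mI^k$, and so $I^k/\mathfrak mI^k$ has as basis the products of $k$ generators. Thus $\mathcal F(I)$ is the subring of $R$ generated by $G(I)$.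

One family is understood. An sssi is *principal Borel* if it is the smallest sssi containing a single monomial $x^\lambda$, with $\lambda\in\mathcal P_n$, $\lambda\ne0$. It is known that for such $I$ the toric ideal is generated by the *symmetric exchange relations* $T_rT_s-T_tT_w$, where $r,s,t,w\in G(I)$, $\deg_i(r)>\deg_i(s)$, $\deg_j(r)<\deg_j(s)$, $t=rx_j/x_i$ and $w=sx_i/x_j$; here $\deg_i$ is the exponent of $x_i$. Our hexagon is of this kind.

The question, taken from Alessandra Costantini and Alexandra Seceleanu, "The combinatorial structure of symmetric strongly shifted ideals", arXiv:2208.10476 (2022), asks about all of them: is the toric ideal of *any* equigenerated sssi quadratic?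

**Theorem 1.** No. Over every field there is an equigenerated sssi in $3$ variables, generated in degree $18$, whose toric ideal is not quadratic.

Section 5 proves this. A sharp form, Theorem 5, is stated in Section 6 and proved in the rest of the lecture.

## 3. Closed exponent sets and fiber graphs

We translate the problem into combinatorics of exponent vectors. Write $|u|=\sum u_i$ and let $\varepsilon_i$ be the unit vectors.

**Definition (closed set).** A set $A\subset\mathbb Z^n$ is *closed* if it is $\mathfrak S_n$-stable and
$$u\in A,\ u_i<u_j\ \Longrightarrow\ u+\varepsilon_i-\varepsilon_j\in A .$$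
Here $i$ and $j$ may come in either order.

For $n=2$, a finite nonempty closed set in $\{|u|=d\}\cap\mathbb N^2$ is an interval $\{(q,d-q):\ d-p\le q\le p\}$: if $p$ is the largest coordinate occurring, then from $(p,d-p)$ the rule produces $(p-1,d-p+1)$ and so on down to balance, and the swap gives the rest.

**Lemma 2.** Let $A\subset\mathbb N^n$ be finite, nonempty, closed, and contained in $\{|u|=d\}$ with $d>0$. Then $I=(x^u:u\in A)$ is an sssi with $G(I)=\{x^u:u\in A\}$. Conversely, if $I$ is an sssi equigenerated in degree $d$, then the exponent set of $G(I)$ is closed.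

**Proof.** $I$ is $\mathfrak S_n$-fixed, and $G(I)$ is as claimed since all the generators have the same degree. Let $x^\lambda\in I$ with $\lambda_i<\lambda_j$, and write $\lambda=a+c$ with $a\in A$, $c\in\mathbb N^n$. If $a_i<a_j$, then $\lambda+\varepsilon_i-\varepsilon_j=(a+\varepsilon_i-\varepsilon_j)+c$ with $a+\varepsilon_i-\varepsilon_j\in A$. If $a_i\ge a_j$, then $c_i<c_j$, so $c_j\ge1$ and $\lambda+\varepsilon_i-\varepsilon_j=a+(c+\varepsilon_i-\varepsilon_j)$ with $c+\varepsilon_i-\varepsilon_j\in\mathbb N^n$. Either way $x^\lambda x_i/x_j\in I$.

Conversely, $G(I)$ consists of all degree-$d$ monomials of $I$, and is $\mathfrak S_n$-stable. Let $x^u\in G(I)$ with $u_i<u_j$. Permute $u$ into increasing order; positions $i,j$ go to positions $i',j'$ with $i'<j'$, because the value at the first is strictly smaller. The sssi condition applies there; permuting back gives $x^ux_i/x_j\in I$, again of degree $d$. $\square$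

The converse argument did not use that $I$ is equigenerated: *for any sssi, the exponents of its monomials of a given degree form a closed set.* We use this once in Section 6.

From now on $A$ is as in Lemma 2, $S_A=K[T_u:u\in A]$, and $I_A\subset S_A$ is the toric ideal. For $k\ge1$ and $b\in\mathbb N^n$ the **fiber** $\Phi_k(b)$ is the set of monomials $T_{u_1}\cdots T_{u_k}$ with $u_i\in A$ and $\sum u_i=b$. It is empty unless $|b|=kd$. So a fiber is the set of all factorizations of $x^b$ into generators.

Recall that $I_A$ is spanned over $K$ by differences $M-M'$ of monomials in a common fiber. Indeed, give $T_u$ the degree $u\in\mathbb N^n$; then $T_u\mapsto x^u$ is homogeneous, so $I_A$ is spanned by its homogeneous elements $\sum_M\gamma_MM$, with $M$ running over one fiber $\Phi_k(b)$. Such an element maps to $(\sum\gamma_M)x^b$, so it lies in $I_A$ exactly when $\sum\gamma_M=0$, and then it is a combination of differences.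

For $\delta\ge1$ let $G_\delta$ be the graph on $\Phi_k(b)$ that joins two monomials if they have a common factor of degree at least $k-\delta$: one gets from one factorization to the other by changing at most $\delta$ of the $k$ factors.

**Lemma 3.** Let $M,M'\in\Phi_k(b)$, and let $Q_\delta$ be the ideal generated by the elements of $I_A$ of degree at most $\delta$. Then $M-M'\in Q_\delta$ if and only if $M,M'$ lie in the same component of $G_\delta$. Consequently $I_A$ is generated in degrees $\le\delta$ if and only if $G_\delta$ is connected on every fiber.

**Proof.** If $M=NM_1$ and $M'=NM_2$ with $\deg M_1=\deg M_2\le\delta$, then $M_1-M_2\in I_A$, so $M-M'\in Q_\delta$. For monomials in one component, add up along a path.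

Conversely, the elements of $I_A$ of degree $\le\delta$ are combinations of differences $M_1-M_2$ of monomials in one fiber of degree $\le\delta$. So the part of $Q_\delta$ in multidegree $b$ is spanned by elements $N(M_1-M_2)$, that is, by differences of two monomials of $\Phi_k(b)$ that are adjacent in $G_\delta$ (or equal). Consider the linear functional "sum of the coefficients over the monomials in a given component of $G_\delta$". It vanishes on every such difference, hence on $Q_\delta$ in this multidegree. If only $M$ lies in that component, its value on $M-M'$ is $1$, so $M-M'\notin Q_\delta$. The last statement follows because $I_A$ is spanned by the differences $M-M'$. $\square$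

There are no elements of degree $1$ in $I_A$, since the $T_u$ map to distinct monomials. So "quadratic" means: $G_2$ is connected on every fiber, i.e. one can pass between any two factorizations changing two factors at a time.

**The case of at most two variables, by hand.** For $n=1$ there is one generator and $I_A=0$. For $n=2$, $A$ is an interval, and a factorization is a multiset of $k$ integers in the interval with a given sum. If two of them, $p<q$, differ by at least $2$, replace them by $p+1,q-1$; this is an edge of $G_2$ and lowers the sum of squares. At the end all entries differ by at most $1$, and the multiset is then determined by its size and sum. So $G_2$ is connected and $I_A$ is quadratic. The first place for trouble is $n=3$.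

## 4. Symmetric exchange on the degree-6 set with corners $(3,3,0)$ and $(4,1,1)$

The natural plan is to imitate the principal Borel case. Compare two factorizations $u_1+\dots+u_k=v_1+\dots+v_k$ of the same $b$. If $u_1\ne v_1$, pick a coordinate $j$ with $u_{1j}>v_{1j}$ and look for $j'$ with $u_{1j'}<v_{1j'}$ such that both $u_1-\varepsilon_j+\varepsilon_{j'}$ and $v_1+\varepsilon_j-\varepsilon_{j'}$ are in $A$. Then repair the sum by an opposite move in another factor, and $u_1$ has moved closer to $v_1$. (Section 8 carries this out where it works.)

The step that breaks is the existence of $j'$. Take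
$$A'=\{u\in\mathbb N^3:\ |u|=6,\ \max(u)\le3,\ \text{or}\ \max(u)\le4\text{ and }\min(u)\ge1\}.$$
If $u_i<u_j$, then passing to $u+\varepsilon_i-\varepsilon_j$ does not raise the maximum and does not lower the minimum, so $A'$ is closed. It consists of the permutations of $(3,3,0),(4,1,1),(3,2,1),(2,2,2)$, thirteen vectors. Let $a=(3,3,0)$ and $c=(4,1,1)$. The only coordinate with $a_j>c_j$ is $j=2$.

- For $j'=1$ we get $a-\varepsilon_2+\varepsilon_1=(4,2,0)\notin A'$.
- For $j'=3$ we get $a-\varepsilon_2+\varepsilon_3=(3,2,1)\in A'$, but $c+\varepsilon_2-\varepsilon_3=(4,2,0)\notin A'$.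

So symmetric exchange fails as soon as the two vectors are corners coming from two different conditions. This is a failure of the method only: $A'$ has a quadratic toric ideal, by Theorem 5(B). To decide the question we must see how factors from *different* conditions can be traded for each other. The corners are where the trading is most rigid, so we look at fibers that only corners can fill.

## 5. Three corners on a line: a cubic in degree 18

Look at the vectors $\lambda^i=(9+i,\,9-2i,\,i)$. They lie on a line, with step $(1,-2,1)$, are decreasing for $0\le i\le3$, and all have $\lambda^i_1-\lambda^i_3=9$. If the closed set is arranged so that $u_1-u_3\le9$ throughout, with equality only at corners $\lambda^i$, then a sum $b$ of $k$ elements with $b_1-b_3=9k$ can be split only into corners. The splitting then becomes a problem about the integers $i$. With indices $\{0,1,2\}$ one has $1+1=0+2$, a quadratic trade. Leave a gap and use $\{0,1,3\}$: now $1+1+1=0+0+3$, and no trade with two terms is available.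

**Step 1: the ideal.** This step sets up the closed set. Let $n=3$ and
$$A=\{u\in\mathbb N^3:\ |u|=18,\ \exists\,i\in\{0,1,3\}:\ \max(u)\le9+i,\ \min(u)\ge i\},\qquad I=(x^u:u\in A).$$
$A$ is $\mathfrak S_3$-stable. If $u_i<u_j$, then $u_i+1\le u_j$ and $u_j-1\ge u_i$, so passing to $u+\varepsilon_i-\varepsilon_j$ does not increase the maximum and does not decrease the minimum. So $A$ is closed, and by Lemma 2 $I$ is an sssi equigenerated in degree $18$. It contains
$$m_0=x_1^9x_2^9,\qquad m_1=x_1^{10}x_2^7x_3,\qquad m_3=x_1^{12}x_2^3x_3^3,$$
and
$$m_1^3=m_0^2m_3=x_1^{30}x_2^{21}x_3^3.\tag{2}$$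
Hence $T_{m_1}^3-T_{m_0}^2T_{m_3}$ lies in the toric ideal.

**Step 2: the fiber.** This step shows that $x_1^{30}x_2^{21}x_3^3$ has no other factorization: the fiber of degree $3$ over $b=(30,21,3)$ is exactly $\{T_{m_1}^3,\ T_{m_0}^2T_{m_3}\}$. Every $u\in A$ satisfies
$$u_1-u_3\le\max(u)-\min(u)\le(9+i)-i=9$$
for a suitable $i\in\{0,1,3\}$. If $b=u+v+w$ with $u,v,w\in A$, then $b_1-b_3=27$ forces equality for each of the three. Equality means $u_1=\max(u)=9+i$ and $u_3=\min(u)=i$, and $|u|=18$ gives $u=(9+i,9-2i,i)$. So each factor is $m_0$, $m_1$ or $m_3$. The three indices add up to $b_3=3$. If one of them is $3$ the others are $0$; otherwise all are in $\{0,1\}$ and hence all equal $1$. So the multiset of indices is $\{0,0,3\}$ or $\{1,1,1\}$.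

**Step 3: conclusion.** This step turns the isolated fiber into a statement about generators. The two monomials of the fiber have no common variable, so they are not adjacent in $G_2$, and $G_2$ is disconnected on this fiber. By Lemma 3, $T_{m_1}^3-T_{m_0}^2T_{m_3}$ is not in the ideal generated by the quadrics of the toric ideal. There are no linear elements. So the toric ideal of $G(I)$ is not quadratic, which proves Theorem 1. $\square$

## 6. Dominance, Borel generators, and the sharp theorem

The degree-6 set is a union of two pieces and the degree-18 set of three. We now describe the pieces.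

A **partition** is from here on a vector $\lambda\in\mathbb N^n$ with $\lambda_1\ge\dots\ge\lambda_n$; this is the opposite order to $\mathcal P_n$, which is harmless by symmetry. For $u\in\mathbb Z^n$ let $s_k(u)$ be the sum of the $k$ largest entries, and for $X\subset[n]$ let $u(X)=\sum_{i\in X}u_i$. Put
$$L(\lambda)=\{u\in\mathbb Z^n:\ s_n(u)=s_n(\lambda),\ s_k(u)\le s_k(\lambda)\ (1\le k<n)\}.$$
Since $s_k(u)$ is the maximum of $u(X)$ over $|X|=k$, equivalently
$$u([n])=s_n(\lambda)\quad\text{and}\quad u(X)\le f(X):=s_{|X|}(\lambda)\ \text{ for all }X\subset[n].\tag{3}$$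
Also $u_i=s_n(\lambda)-u([n]\setminus i)\ge s_n(\lambda)-s_{n-1}(\lambda)=\lambda_n\ge0$, so $L(\lambda)\subset\mathbb N^n$, and $L(\lambda)$ is finite. For partitions $\lambda,\mu$ with $|\lambda|=|\mu|$ we say that $\lambda$ **dominates** $\mu$ if $\mu\in L(\lambda)$, i.e. $s_k(\mu)\le s_k(\lambda)$ for all $k$. This is a partial order: the numbers $s_k(\lambda)$ determine $\lambda$.

Examples. For $n=3$ the condition on $s_1$ bounds the maximum, and the condition on $s_2$ bounds the minimum from below. So $L(2,1,0)$ is the set $\max\le2$, $\min\ge0$, $|u|=3$: our hexagon with its center. The set $A'$ of Section 4 is $L(3,3,0)\cup L(4,1,1)$, and the set of Section 5 is $L(9,9,0)\cup L(10,7,1)\cup L(12,3,3)$.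

**Lemma 4.** $L(\lambda)$ is the smallest closed set containing $\lambda$.

**Proof.** *It is closed.* It is clearly $\mathfrak S_n$-stable. Let $u\in L(\lambda)$, $u_i<u_j$, $w=u+\varepsilon_i-\varepsilon_j$. We have $w(X)\le u(X)$ unless $i\in X$ and $j\notin X$. In that case
$$w(X)=u(X)+1\le u(X)-u_i+u_j=u((X\setminus i)\cup j)\le s_{|X|}(u).$$
So $s_k(w)\le s_k(u)$ for all $k$, and the total is unchanged.

*It is smallest.* Let $C$ be closed with $\lambda\in C$, and let $u\in L(\lambda)$. By symmetry we may take $u$ to be a partition. The plan is to move $\lambda$ toward $u$ inside $C$. Suppose $u\ne\lambda$, and let $i$ be the least index with $u_i\ne\lambda_i$. From $s_i(u)\le s_i(\lambda)$ we get $u_i<\lambda_i$, and $i<n$ since the totals agree. Let $j>i$ be least with $s_j(\lambda)=s_j(u)$; it exists because $j=n$ qualifies. For $i\le k<j$ we have $s_k(\lambda)>s_k(u)$. From $s_{j-1}(\lambda)>s_{j-1}(u)$ and $s_j(\lambda)=s_j(u)$ we get $\lambda_j<u_j$, so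
$$\lambda_j<u_j\le u_i<\lambda_i,\qquad\text{hence }\lambda_i-\lambda_j\ge2 .$$
Put $w=\lambda-\varepsilon_i+\varepsilon_j$, which is in $C$ since $\lambda_j<\lambda_i$. For $i\le k<j$ we have $w_1+\dots+w_k=s_k(\lambda)-1\ge s_k(u)$, and for other $k$ we have $w_1+\dots+w_k=s_k(\lambda)\ge s_k(u)$. So the sorted version $\lambda'$ of $w$, which lies in $C$ and is a partition, satisfies $s_k(\lambda')\ge s_k(u)$ for all $k$, with equal totals; that is, $u\in L(\lambda')$. Moreover
$$\textstyle\sum_k w_k^2=\sum_k\lambda_k^2-2(\lambda_i-\lambda_j-1)<\sum_k\lambda_k^2 .$$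
Repeat with $\lambda'$ in place of $\lambda$. The sum of squares is a nonnegative integer that drops each time, so the process stops, which can only happen with $\lambda'=u$. Hence $u\in C$. $\square$

Let $A\subset\mathbb N^n$ be finite and closed in degree $d$. By Lemma 4, $A$ contains $L(\lambda)$ for each partition $\lambda\in A$, and each $u\in A$ lies in $L$ of its sorted version. So $A$ is a finite union of sets $L(\lambda)$; conversely each such finite union is closed. If $\mu\in L(\lambda)$ then $L(\mu)\subset L(\lambda)$, so it suffices to take the dominance-maximal partitions $\lambda^1,\dots,\lambda^m$ of $A$: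
$$A=L(\lambda^1)\cup\dots\cup L(\lambda^m).\tag{4}$$
This presentation is irredundant and unique. Indeed, if $A=\bigcup_jL(\mu^j)$ with pairwise incomparable $\mu^j$, then each maximal $\lambda\in A$ lies in some $L(\mu^j)$, so $\lambda=\mu^j$; and each $\mu^j$ is dominated by a maximal element, which is some $\mu^{j'}$, so $j'=j$ and $\mu^j$ is maximal.

**Definition (Borel generators).** The dominance-maximal elements $x^{\lambda^1},\dots,x^{\lambda^m}$ of an equigenerated sssi $I$ are its *Borel generators*; $m$ is their number.

They are the minimal data generating $I$ as an sssi. An sssi containing $x^{\lambda^1},\dots,x^{\lambda^m}$ has a closed set of degree-$d$ exponents (remark after Lemma 2), which contains $A$ by Lemma 4; so $I$ is the smallest sssi containing them. In the same way, if $I$ is the smallest sssi containing certain $x^{\mu^j}$ with $\mu^j$ partitions of $d$, then $A=\bigcup_jL(\mu^j)$, and each $\lambda^i$, being maximal, must be one of the $\mu^j$. For $m=1$, $I$ is principal Borel. For example $(9,9,0),(10,7,1),(12,3,3)$ have $(s_1,s_2)=(9,18),(10,17),(12,15)$, so they are pairwise incomparable, and the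 ideal of Section 5 has $m=3$.

For the criterion we need types. With $A$ as in (4), $|\lambda^i|=d$, put $t\lambda=\sum_it_i\lambda^i$ for $t\in\mathbb N^m$, and for $b\in\mathbb N^n$ with $|b|=kd$
$$\Theta_k(b)=\Bigl\{t\in\mathbb N^m:\ |t|=k,\ s_j(b)\le\sum_it_i\,s_j(\lambda^i)\ \text{ for }1\le j<n\Bigr\}=\{t:\ |t|=k,\ b\in L(t\lambda)\}.\tag{5}$$
The two descriptions agree because $s_j(t\lambda)=\sum_it_is_j(\lambda^i)$ for sums of partitions. Let $\operatorname{dist}(t,t')=\frac12\|t-t'\|_1$. An empty graph counts as connected.

The *homogeneous toric ring* of a finite set $B\subset\mathbb Z^q$ is $K[B]=K[wz^\beta:\beta\in B]$, and its *homogeneous toric ideal* is the kernel of $T_\beta\mapsto wz^\beta$. For $B=\{0,1,3\}\subset\mathbb Z$ the ring is $K[w,wz,wz^3]$, of dimension $2$. The kernel is a prime of height $1$ in a polynomial ring in three variables, hence principal; it contains $T_1^3-T_0^2T_3$, which is irreducible (it is linear in $T_3$ with coprime coefficients), so it is generated by this cubic.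

**Theorem 5.** Let $K$ be any field, and let $m$ be the number of Borel generators of an equigenerated sssi in $n$ variables.

**(A)** For all $n\ge3$, $m\ge3$, $\delta\ge3$ there is an equigenerated sssi in $n$ variables with exactly $m$ Borel generators whose toric ideal has a minimal generator of degree $\delta$. So there is no bound at all on the generator degrees, even for $n=m=3$.

**(B)** If $m\le2$ ($n$ arbitrary), the toric ideal is generated by quadrics. For $n\le2$ one always has $m=1$. Hence the answer to the question is "yes" exactly in the range $n\le2$ or $m\le2$: for every $n\ge3$, $m\ge3$ there are counterexamples.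

**(C)** Let $\delta\ge2$ and $A=\bigcup_{i=1}^mL(\lambda^i)$ with $|\lambda^i|=d$. Then $I_A$ is generated in degrees $\le\delta$ if and only if for all $k,b$ the graph on $\Theta_k(b)$ that joins $t,t'$ whenever $\operatorname{dist}(t,t')\le\delta$ is connected.

**(D)** Let $B\subset\mathbb Z^q$ be finite and nonempty, and let $n\ge q+2$. Then there is an equigenerated sssi in $n$ variables, with exactly $|B|$ Borel generators, whose fiber cone has the homogeneous toric ring of $B$ as the subring of a face. All graded Betti numbers of the toric ring of $B$ are bounded above by those of the fiber cone.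

We can read (C) on the example of Section 5. For $b=3\lambda^1=(30,21,3)$ a type is $t=(t_0,t_1,t_3)$ with $t_0+t_1+t_3=3$. The conditions in (5) are $30\le27+t_1+3t_3$ and $51\le54-t_1-3t_3$, so $t_1+3t_3=3$, and $\Theta_3(b)=\{(0,3,0),(2,0,1)\}$. The distance of the two types is $\frac12(2+3+1)=3$: no quadrics, but cubics.

The strategy for (B) and (C) is to split a change of factorization in two: changes in which every factor stays in its own piece $L(\lambda^i)$, where exchange works, and changes of the type.

## 7. Sums and intersections of the sets $L(\lambda)$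

**Lemma 6.** $L(\lambda)+L(\mu)=L(\lambda+\mu)$ for partitions $\lambda,\mu$.

**Proof.** "$\subset$": the totals add, $s_k(u+v)\le s_k(u)+s_k(v)$, and $s_k(\lambda+\mu)=s_k(\lambda)+s_k(\mu)$ because both are sorted. "$\supset$": the set $L(\lambda)+L(\mu)$ contains $\lambda+\mu$ and is $\mathfrak S_n$-stable. It is closed: if $(u+v)_i<(u+v)_j$, then $u_i<u_j$ or $v_i<v_j$, and we may apply the move $+\varepsilon_i-\varepsilon_j$ to that summand. By Lemma 4 it contains $L(\lambda+\mu)$. $\square$

By iteration, every $b\in L(t\lambda)$ is a sum of $|t|$ vectors, $t_i$ of them in $L(\lambda^i)$; for $t=0$ this reads $L(0)=\{0\}$.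

**Lemma 7.** If $|\lambda|=|\mu|$, then $L(\lambda)\cap L(\mu)=L(\lambda\wedge\mu)$ for a partition $\lambda\wedge\mu$ with $s_k(\lambda\wedge\mu)=\min(s_k(\lambda),s_k(\mu))$ for all $k$.

**Proof.** The sequences $s_k(\lambda)$ and $s_k(\mu)$, $0\le k\le n$, are concave, since their increments are the decreasing entries. The minimum of two concave sequences is concave, so its increments are decreasing integers. The last increment, with common total $D$, is $D-\min(D-\lambda_n,D-\mu_n)=\max(\lambda_n,\mu_n)\ge0$. So the increments form a partition $\lambda\wedge\mu$, and the equality of sets is clear from the definition of $L$. $\square$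

For instance $(4,1,1)$ and $(3,3,0)$ have $(s_1,s_2)=(4,5)$ and $(3,6)$, so $\lambda\wedge\mu$ has $(s_1,s_2)=(3,5)$ and equals $(3,2,1)$: indeed the two pieces of $A'$ share exactly the permutations of $(3,2,1)$ and the vector $(2,2,2)$.

## 8. Exchange within the pieces

The function $f(X)=s_{|X|}(\lambda)$ of (3) is **submodular**:
$$f(X\cup Y)+f(X\cap Y)\le f(X)+f(Y).$$
This holds because $|X\cup Y|+|X\cap Y|=|X|+|Y|$, the sizes $|X|,|Y|$ lie between $|X\cap Y|$ and $|X\cup Y|$, and $k\mapsto s_k(\lambda)$ is concave.

**Lemma 8 (symmetric exchange).** If $a,c\in L(\lambda)$ and $a_j>c_j$, there is $j'$ with $a_{j'}<c_{j'}$, $a-\varepsilon_j+\varepsilon_{j'}\in L(\lambda)$ and $c+\varepsilon_j-\varepsilon_{j'}\in L(\lambda)$.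

**Proof.** **Step 1: what blocks a move.** We isolate the inequalities (3) that have no slack. Call $X$ *$a$-tight* if $a(X)=f(X)$. If $X,Y$ are $a$-tight, then
$$a(X)+a(Y)=a(X\cup Y)+a(X\cap Y)\le f(X\cup Y)+f(X\cap Y)\le f(X)+f(Y)=a(X)+a(Y),$$
so $X\cup Y$ and $X\cap Y$ are $a$-tight. Also $\emptyset$ and $[n]$ are $a$-tight. The same holds for $c$.

**Step 2: where $j'$ is allowed to be.** We describe a region in which both moves are legal. Let $X$ be the union of all $a$-tight sets not containing $j$, and $Y$ the intersection of all $c$-tight sets containing $j$. By Step 1, $X$ is $a$-tight with $j\notin X$, and $Y$ is $c$-tight with $j\in Y$. Let $j'\ne j$ lie in $Y\setminus X$. The vector $a-\varepsilon_j+\varepsilon_{j'}$ exceeds $a$ only on sets $Z$ with $j'\in Z$, $j\notin Z$, and there by $1$. Such a $Z$ is not $a$-tight, for otherwise $Z\subset X$ and $j'\in X$. So the vector satisfies (3). Likewise $c+\varepsilon_j-\varepsilon_{j'}$ exceeds $c$ only on sets $Z$ with $j\in Z$, $j'\notin Z$, by $1$, and such a $Z$ is not $c$-tight, for otherwise $Y\subset Z$ and $j'\in Z$. So both vectors lie in $L(\lambda)$.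

**Step 3: the region contains a suitable $j'$.** Suppose $a_i\ge c_i$ for all $i\in Y\setminus X$. As $j\in Y\setminus X$ and $a_j>c_j$, we get $a(Y\setminus X)>c(Y\setminus X)$. But using tightness of $X$ for $a$, submodularity, and tightness of $Y$ for $c$,
$$a(Y\setminus X)=a(X\cup Y)-a(X)\le f(X\cup Y)-f(X)\le f(Y)-f(X\cap Y)\le c(Y)-c(X\cap Y)=c(Y\setminus X),$$
a contradiction. So some $j'\in Y\setminus X$ has $a_{j'}<c_{j'}$; in particular $j'\ne j$. $\square$

The next proposition carries out the plan of Section 4 with one change: the $r$-th factor is confined to its own piece $L(\lambda^{(r)})$. Exchange is used only between two vectors of the *same* piece; the repair in another factor uses only that this factor's piece is closed.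

**Proposition 9.** Let $\lambda^{(1)},\dots,\lambda^{(k)}$ be partitions and $b\in\mathbb N^n$. Any two sequences $(u_1,\dots,u_k)$ with $u_r\in L(\lambda^{(r)})$ and $\sum u_r=b$ are connected through such sequences by steps changing at most two entries.

**Proof.** Induct on $k$, the case $k=1$ being trivial, and for given $k\ge2$ on $\|u_1-v_1\|_1$ for two sequences $(u_r)$, $(v_r)$. If $u_1=v_1$, apply the case $k-1$ to the remaining entries, with sum $b-u_1$. Otherwise, since $|u_1|=|v_1|$, there is $j$ with $u_{1j}>v_{1j}$, and Lemma 8 gives $j'$ with $u_{1j'}<v_{1j'}$ such that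
$$u_1-\varepsilon_j+\varepsilon_{j'}\in L(\lambda^{(1)}),\qquad v_1+\varepsilon_j-\varepsilon_{j'}\in L(\lambda^{(1)}).$$

- If $u_{rj}<u_{rj'}$ for some $r\ge2$, then $u_r+\varepsilon_j-\varepsilon_{j'}\in L(\lambda^{(r)})$ because this set is closed. Replace $(u_1,u_r)$ by $(u_1-\varepsilon_j+\varepsilon_{j'},\,u_r+\varepsilon_j-\varepsilon_{j'})$. The sum is unchanged, two entries changed, and $\|u_1-v_1\|_1$ drops by $2$.
- If $v_{rj}>v_{rj'}$ for some $r\ge2$, then $v_r-\varepsilon_j+\varepsilon_{j'}\in L(\lambda^{(r)})$. Replace $(v_1,v_r)$ by $(v_1+\varepsilon_j-\varepsilon_{j'},\,v_r-\varepsilon_j+\varepsilon_{j'})$. Again $\|u_1-v_1\|_1$ drops by $2$.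
- Otherwise $u_{rj}\ge u_{rj'}$ and $v_{rj}\le v_{rj'}$ for all $r\ge2$. Summing over all entries,
$$b_j-b_{j'}\ge u_{1j}-u_{1j'}>v_{1j}-v_{1j'}\ge b_j-b_{j'},$$
a contradiction.

In the first two cases the induction hypothesis finishes the proof. $\square$

## 9. Connectivity of types: proof of (C) and (B)

**Proof of Theorem 5(C).** By Lemma 3, $I_A$ is generated in degrees $\le\delta$ if and only if $G_\delta$ is connected on every fiber. So it suffices to fix $(k,b)$ with $|b|=kd$ and show that $G_\delta$ on $\Phi_k(b)$ is connected if and only if the distance-$\delta$ graph on $\Theta_k(b)$ is.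

**Step 1: sort the fiber by types.** This step relates the two graphs. A *labeling* of a monomial $T_{u_1}\cdots T_{u_k}\in\Phi_k(b)$ gives each factor a label in $\{1,\dots,m\}$ so that a factor with label $i$ lies in $L(\lambda^i)$; its type is the vector $t\in\mathbb N^m$ counting the labels. Let $F_t\subset\Phi_k(b)$ be the set of monomials that have a labeling of type $t$. A factor may lie in several pieces, so the $F_t$ may overlap, but $\Phi_k(b)=\bigcup_tF_t$. By Lemma 6, $F_t\ne\emptyset$ if and only if $b\in L(t\lambda)$, i.e. $t\in\Theta_k(b)$.

**Step 2: each $F_t$ lies in one component.** This step disposes of changes that keep the type. Given two monomials of $F_t$, list the factors of each in order of their labels. This gives two sequences with entries in the same list of sets $L(\lambda^{(1)}),\dots,L(\lambda^{(k)})$. By Proposition 9 they are connected by steps changing at most two entries, so all of $F_t$ lies in one component of $G_2\subset G_\delta$.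

**Step 3: if $\Theta_k(b)$ is connected, so is $\Phi_k(b)$.** We show that types at distance $\le\delta$ have $F_t,F_{t'}$ in the same component. Let $t,t'\in\Theta_k(b)$ with $\operatorname{dist}(t,t')\le\delta$. Taking $t_0$ to be the coordinatewise minimum, write $t=t_0+\alpha$, $t'=t_0+\alpha'$ with $\alpha,\alpha'\in\mathbb N^m$ and $|\alpha|=|\alpha'|=\operatorname{dist}(t,t')\le\delta$. The partitions $\alpha\lambda$ and $\alpha'\lambda$ have the same sum $|\alpha|d$, so Lemma 7 applies to them, and for all $j$
$$s_j(b)\le\min\bigl(s_j(t\lambda),s_j(t'\lambda)\bigr)=s_j(t_0\lambda)+\min\bigl(s_j(\alpha\lambda),s_j(\alpha'\lambda)\bigr)=s_j\bigl(t_0\lambda+(\alpha\lambda\wedge\alpha'\lambda)\bigr).$$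
The totals agree, so $b\in L\bigl(t_0\lambda+(\alpha\lambda\wedge\alpha'\lambda)\bigr)$. By Lemma 6 and Lemma 7, $b=b_0+c$ with
$$b_0\in L(t_0\lambda),\qquad c\in L(\alpha\lambda\wedge\alpha'\lambda)=L(\alpha\lambda)\cap L(\alpha'\lambda).$$
By Lemma 6 decompose $b_0$ into factors of type $t_0$, and decompose $c$ in two ways, once into factors of type $\alpha$ and once into factors of type $\alpha'$. With the common factors from $b_0$ this gives an element of $F_t$ and an element of $F_{t'}$ with a common factor of degree $k-|\alpha|\ge k-\delta$. They are adjacent in $G_\delta$ (or equal). Together with Step 2, $F_t\cup F_{t'}$ lies in one component. If $\Theta_k(b)$ is connected, all of $\Phi_k(b)=\bigcup_tF_t$ lies in one component.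

**Step 4: if $\Phi_k(b)$ is connected, so is $\Theta_k(b)$.** We project factorizations to types. Fix a map $\tau:A\to\{1,\dots,m\}$ with $u\in L(\lambda^{\tau(u)})$ for all $u$. Labeling every factor by $\tau$ gives a map $\Phi_k(b)\to\Theta_k(b)$. Two monomials adjacent in $G_\delta$ share all but at most $\delta$ factors, and shared factors get the same label, so their types have distance $\le\delta$. Hence, if $\Phi_k(b)$ is connected, the image of this map lies in one component of the graph on $\Theta_k(b)$. Now let $t\in\Theta_k(b)$ be arbitrary. Take $M\in F_t$ with a labeling of type $t$, and change its labels to the $\tau$-labels one factor at a time. All intermediate labelings are labelings of $M$, so their types are in $\Theta_k(b)$, and each step has distance $\le1$. So $t$ lies in the component of an image point, and $\Theta_k(b)$ is connected. $\square$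

**Proof of Theorem 5(B).** For $m=1$, $\Theta_k(b)$ has at most one element. For $m=2$, $\Theta_k(b)$ consists of the $(p,k-p)$, $0\le p\le k$, that satisfy the finitely many inequalities
$$s_j(b)\le p\,s_j(\lambda^1)+(k-p)\,s_j(\lambda^2),\qquad1\le j<n,$$
which are affine in $p$. Each cuts out a half-line, the whole line, or nothing, so $\Theta_k(b)$ corresponds to a set of consecutive integers $p$, and neighbors have distance $1$. By (C) with $\delta=2$, $I_A$ is quadratic. For $n\le2$, dominance in a fixed degree is a total order, since only $s_1$ matters for $n=2$ and there is just one partition for $n=1$; so $m=1$. That there are counterexamples for all $n\ge3$, $m\ge3$ is (A) with $\delta=3$, proved next. $\square$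

The case $m=1$ reproves the quadratic generation in the known result on principal Borel ideals. For $m=2$, look again at $A'$ with $\lambda^1=(4,1,1)$, $\lambda^2=(3,3,0)$: for $b=(7,4,1)$ and $k=2$ the inequalities are $7\le6+p$ and $11\le12-p$, so $p=1$ is the only type; for $b=(6,4,2)$ they are $6\le6+p$ and $10\le12-p$, so $p\in\{0,1,2\}$.

## 10. Minimal generators of every degree: proof of (A)

We stretch the line of corners in Section 5 and widen the gap. Let $n,m,\delta\ge3$, and put
$$e=\delta+m-3,\qquad S=\{0,1,\delta,\delta+1,\dots,e\},\qquad\lambda^i=(3e+i,\ 3e-2i,\ i,\ 0,\dots,0)\in\mathbb N^n\ \ (i\in S).$$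
Since $m\ge3$ we have $e\ge\delta$, so $|S|=2+(e-\delta+1)=m$ and $\delta\in S$. For $n=m=\delta=3$ this is $e=3$, $S=\{0,1,3\}$, the example of Section 5.

**Step 1: the ideal.** We check that this defines an sssi with exactly $m$ Borel generators. Since $0\le i\le e$, we have $3e+i\ge3e-2i\ge i$, so the $\lambda^i$ are partitions, of $6e$. As $i$ increases, $s_1(\lambda^i)=3e+i$ increases and $s_2(\lambda^i)=6e-i$ decreases, so they are pairwise incomparable. By Lemma 2 and Section 6, $A=\bigcup_{i\in S}L(\lambda^i)$ defines an sssi equigenerated in degree $6e$ with exactly $m$ Borel generators.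

**Step 2: a functional that only corners maximize.** For $u\in L(\lambda^i)$,
$$2u_1+u_2=u_1+(u_1+u_2)\le(3e+i)+(6e-i)=9e.$$
If equality holds, then $u_1=3e+i$ and $u_1+u_2=6e-i$. If moreover $u_4=\dots=u_n=0$, then $|u|=6e$ gives $u_3=i$, so $u=\lambda^i$.

**Step 3: the fiber over $b=\delta\lambda^1$.** We show that it has exactly two elements. We have $2b_1+b_2=9e\delta$ and $b_4=\dots=b_n=0$. In a factorization of $b$ into $\delta$ elements of $A\subset\mathbb N^n$, each factor has zero entries beyond the third and, by Step 2, attains $9e$; so each factor is some $\lambda^i$ with $i\in S$. The $\delta$ indices add up to $b_3=\delta$. If some index is $\ge\delta$, it equals $\delta$ and all the others are $0$. Otherwise all indices are in $\{0,1\}$, and being $\delta$ in number with sum $\delta$ they are all $1$. Both cases occur, since $(\delta-1)\lambda^0+\lambda^\delta=(3e\delta+\delta,\,3e\delta-2\delta,\,\delta,0,\dots,0)=\delta\lambda^1$. So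
$$\Phi_\delta(b)=\{T_{\lambda^1}^\delta,\ T_{\lambda^0}^{\delta-1}T_{\lambda^\delta}\}.$$

**Step 4: conclusion.** The two monomials have no common variable, so $G_{\delta-1}$ is disconnected on this fiber. By Lemma 3, $T_{\lambda^1}^\delta-T_{\lambda^0}^{\delta-1}T_{\lambda^\delta}\in I_A$ is not in the ideal generated by the elements of $I_A$ of degree $<\delta$. Hence $I_A$ has a minimal generator of degree $\delta$. $\square$

## 11. Any point configuration as a set of corners: proof of (D)

So far the corners realized a set of integers on a line. The last part lets the corners realize any finite set of lattice points.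

Recall the homological language. With $T_u$ in degree $1$, the graded Betti numbers of $K[A]=S_A/I_A$ are $\beta_{i,j}^{S_A}(K[A])=\dim_K\operatorname{Tor}_i^{S_A}(K[A],K)_j$. The ring $K[A]$ is the fiber cone of the sssi (Section 2). $\operatorname{Tor}_i^{S_A}(K[A],K)$ is the homology of the Koszul complex of the variables $T_u$ with coefficients in $K[A]$. For $i=1$ it counts minimal generators of $I_A$ by degree. With $T_u$ in multidegree $u\in\mathbb N^n$ everything is also graded by $\mathbb N^n$, and multidegree $h$ has degree $j$ where $|h|=jd$. We write $\mathbb NA$ for the set of finite sums of elements of $A$, including $0$.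

**Step 1: the partitions.** We encode $\beta\in B$ in the numbers $s_k$ of a partition. Translating $B$ by $\gamma$ amounts to $w\mapsto wz^\gamma$, which does not change the homogeneous toric ideal; so assume $B\subset\mathbb N^q$. Choose $e\ge1$ with $e\ge|\beta|$ for all $\beta\in B$, and put
$$v(\beta)=(\beta_1,\dots,\beta_q,\ e-|\beta|,\ 0,\dots,0)\in\mathbb N^{n-1},$$
which is possible since $n-1\ge q+1$. With $\rho=(n-1,n-2,\dots,1,0)$ and an integer $N\ge2e$ let
$$\mu(\beta)=N\rho-\sum_{k=1}^{n-1}v(\beta)_k(\varepsilon_k-\varepsilon_{k+1}).$$
Write $v=v(\beta)$ and $v_0=v_n=0$. The $k$-th entry of $\mu(\beta)$ is $N(n-k)-v_k+v_{k-1}$, so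
$$\mu(\beta)_k-\mu(\beta)_{k+1}=N-2v_k+v_{k-1}+v_{k+1}\ge N-2e\ge0,$$
and the last entry is $v_{n-1}\ge0$. So $\mu(\beta)$ is a partition, of $d=N\binom n2>0$. Its partial sums are
$$s_k(\mu(\beta))=N\,s_k(\rho)-v(\beta)_k\qquad(1\le k<n).\tag{6}$$

**Step 2: exactly $|B|$ Borel generators.** If $\mu(\beta')$ dominates $\mu(\beta)$, then by (6) $v(\beta)\ge v(\beta')$ coordinatewise. Both have coordinate sum $e$, so $v(\beta)=v(\beta')$ and $\beta=\beta'$. So the $\mu(\beta)$ are pairwise incomparable, and $A=\bigcup_{\beta\in B}L(\mu(\beta))$ defines an equigenerated sssi with exactly $|B|$ Borel generators.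

**Step 3: the corners lie on a face.** We find a functional that is maximal on $A$ exactly at the $\mu(\beta)$. Let
$$\ell(u)=\sum_{k=1}^{n-1}(u_1+\dots+u_k),\qquad c=N\sum_{k<n}s_k(\rho)-e .$$
For $u\in L(\mu(\beta))$ we have $u_1+\dots+u_k\le s_k(u)\le s_k(\mu(\beta))$, so by (6)
$$\ell(u)\le\sum_{k<n}s_k(\mu(\beta))=N\sum_{k<n}s_k(\rho)-e=c .$$
Note that $c$ does not depend on $\beta$; this is what the entry $e-|\beta|$ in $v(\beta)$ is for. Equality holds if and only if $u_1+\dots+u_k=s_k(\mu(\beta))$ for all $k<n$, that is, since the totals agree, if and only if $u=\mu(\beta)$. Therefore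
$$F:=\{\mu(\beta):\beta\in B\}=\{u\in A:\ \ell(u)=c\}$$
is the set of points of $A$ on a face of its convex hull, and $K[F]\subset K[A]$ is the subring of that face. The map $\beta\mapsto\mu(\beta)$ is the restriction of an injective affine map. So two sums of equally many elements of $B$ agree if and only if the corresponding sums in $F$ agree, and $F$ and $B$ have the same homogeneous toric ideal. (All elements of $F$ have the same degree $d>0$, so the extra variable $w$ is not needed for $F$.) Thus $K[F]\cong K[B]$ as graded rings, with $T_{\mu(\beta)}$ corresponding to $T_\beta$.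

**Step 4: Betti numbers restrict to the face.** We compare the Koszul complexes of $A$ and $F$ in multidegrees $h\in\mathbb NF$. In multidegree $h$, $\operatorname{Tor}_i^{S_A}(K[A],K)$ is the homology of the complex with basis
$$e_{a_1}\wedge\dots\wedge e_{a_i}\otimes x^g,\qquad a_1,\dots,a_i\in A\ \text{distinct},\ g\in\mathbb NA,\ a_1+\dots+a_i+g=h .$$
Let $h\in\mathbb NF$ be a sum of $j$ elements of $F$, so $\ell(h)=jc$ and $|h|=jd$. Write $g$ in any way as a sum of elements of $A$. Together with $a_1,\dots,a_i$ these are $j$ elements of $A$, because $|h|=jd$; each has $\ell\le c$ and their $\ell$-values add up to $jc$. So all of them have $\ell=c$, that is, all the $a$'s and all the summands of $g$ lie in $F$. Hence this basis is the corresponding basis for $F$, with the same differential, and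
$$\operatorname{Tor}_i^{S_A}(K[A],K)_h=\operatorname{Tor}_i^{S_F}(K[F],K)_h\qquad\text{for all }h\in\mathbb NF.$$
The module $\operatorname{Tor}_i^{S_F}(K[F],K)$ lives only in multidegrees $h\in\mathbb NF$, since its Koszul complex does. Summing over all $h\in\mathbb NF$ with $|h|=jd$ gives
$$\beta_{i,j}^{S_A}(K[A])\ \ge\ \beta_{i,j}^{S_F}(K[F])=\beta_{i,j}(K[B])\qquad\text{for all }i,j.$$
In particular (case $i=1$) every minimal generator degree of the toric ideal of $B$ is a minimal generator degree of the toric ideal of the sssi. $\square$

As a check, run the construction on $B=\{0,2,3\}\subset\mathbb Z$ with $q=1$, $n=3$, $e=3$, $N=6$. Then $v(\beta)=(\beta,3-\beta)$ and $\mu(\beta)=(12-\beta,\ 3+2\beta,\ 3-\beta)$, so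
$$\mu(3)=(9,9,0),\qquad\mu(2)=(10,7,1),\qquad\mu(0)=(12,3,3).$$
This is the ideal of Section 5. Under $\beta\mapsto3-\beta$ the set $B$ becomes $\{0,1,3\}$, whose toric ideal is generated by $T_1^3-T_0^2T_3$ (Section 6): it is the cubic behind (2).
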